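\title{Rank-two bundles on the adelic projective line without a maximal line subbundle}

\begin{abstract}
Vector bundles on the adelic projective line are given by clutching matrices whose entries are absolutely convergent Fourier series with rational frequencies, and the line bundles $\mathcal L_q$ are indexed by $q\in\mathbb Q$. We disprove the statement that every rank-two bundle $E$ contains a line subbundle $\mathcal L_{q_1}$ of largest degree whose quotient is a line bundle $\mathcal L_{q_2}$ with $q_2\le q_1$. For an explicit family of triangular cocycles we compute the set $S(E)$ of all $q$ admitting a nonzero morphism $\mathcal L_q\to E$. Its supremum can be irrational, and when it is rational and attained, the quotient need not be locally free. For every $E$ the set $S(E)$ is nonempty and bounded above, and the statement holds for $E$ exactly when $E$ splits, or equivalently when $E$ is isomorphic to a pullback from a finite level. The statement holds on an open dense set of cocycles and fails on a residual subset of the complement of that set.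
\end{abstract}

\section{Introduction}

A vector bundle on the projective line can be described by trivializing it over two disks and recording the matrix function on the equator that glues the trivializations. The Fourier frequencies of this function are integers, and so are the degrees of line bundles. On the adelic projective line the equator is the universal solenoid, and both frequencies and degrees are rational numbers. We ask whether a bundle of rank two still contains a line bundle of largest degree with a line bundle as quotient, and we show that the density of $\mathbb Q$ in $\mathbb R$ makes the answer negative.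

\subsection{The solenoid and its Wiener algebras}

For positive integers $n\mid m$ let $p_{n,m}\colon S^1\to S^1$ be the covering $p_{n,m}(z)=z^{m/n}$. The \emph{adelic solenoid} is the inverse limit
\[
S^1_{\mathbb Q}=\{(z_n)_{n\ge1}: z_n\in S^1,\ p_{n,m}(z_m)=z_n\text{ whenever }n\mid m\}.
\]
Equivalently, $S^1_{\mathbb Q}=(\mathbb R\times\widehat{\mathbb Z})/\mathbb Z_{\mathrm{diag}}$, the compact abelian group with Pontryagin dual $\mathbb Q$. Let $\pi_N\colon S^1_{\mathbb Q}\to S^1_N:=S^1$ be the projection $(z_n)_n\mapsto z_N$. The characters are $\chi_{k/N}=\pi_N^{\,k}$. Since $\pi_N=\pi_{NM}^{\,M}$, the character $\chi_q$ depends only on the rational number $q$, and $\chi_q\chi_r=\chi_{q+r}$.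

The \emph{Wiener algebra} of the solenoid is
\[
W=\Big\{f=\sum_{r\in\mathbb Q}\hat f(r)\chi_r:\ \|f\|=\sum_r|\hat f(r)|<\infty\Big\},
\]
a commutative Banach algebra isomorphic to $\ell^1(\mathbb Q)$ with convolution. The \emph{spectrum} of $f$ is its set of frequencies, $\operatorname{spec}f=\{r:\hat f(r)\ne0\}$; the spectrum of a row or a matrix is the union of the spectra of its entries. We use constantly that
\[
\operatorname{spec}(fh)\subset\operatorname{spec}f+\operatorname{spec}h,\qquad \operatorname{spec}(\chi_qf)=q+\operatorname{spec}f,\qquad \|\chi_qf\|=\|f\|.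
\]
For $I\subset\mathbb R$ we write $\ell^1(\mathbb Q\cap I)$ for the elements of $W$ with spectrum in $I$, and $P_I$ for the projection $\sum_r\hat f(r)\chi_r\mapsto\sum_{r\in I}\hat f(r)\chi_r$ onto this space; it has norm at most $1$ and is applied entrywise to rows and matrices. The closed subalgebras
\[
W^+=\ell^1(\mathbb Q\cap[0,\infty)),\qquad W^-=\ell^1(\mathbb Q\cap(-\infty,0])
\]
are the Wiener-holomorphic functions on the two disks $D^+_{\mathbb Q}$ and $D^-_{\mathbb Q}$ of the adelic projective line $\mathbb CP^1_{\mathbb Q}$, which are glued along the equator $S^1_{\mathbb Q}$. For $R=W$, $W^+$ or $W^-$, the group $\mathrm{GL}_n(R)$ consists of the matrices invertible within $M_n(R)$. As $R$ is commutative, $A\operatorname{adj}(A)=\operatorname{adj}(A)A=\det(A)I$ with $\operatorname{adj}(A)\in M_n(R)$, so $A\in\mathrm{GL}_n(R)$ if and only if $\det A$ is a unit of $R$.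

\subsection{Bundles and morphisms}

A \emph{Wiener-holomorphic bundle} $E_g$ of rank $n$ on $\mathbb CP^1_{\mathbb Q}$ is given by a clutching cocycle $g\in\mathrm{GL}_n(W)$. Its sections over the two disks are row vectors $s_\pm\in(W^\pm)^n$, glued on the equator by $s_-g=s_+$. The change of trivializations $s_+\mapsto s_+h_+$, $s_-\mapsto s_-h_-^{-1}$ with $h_\pm\in\mathrm{GL}_n(W^\pm)$ replaces $g$ by $h_-gh_+$. Accordingly, $E_g\cong E_{g'}$ if and only if $g'=h_-gh_+$ for some such $h_\pm$. Direct sums correspond to block diagonal cocycles. A \emph{morphism} $E_g\to E_{g'}$, with $g$ of rank $n$ and $g'$ of rank $m$, is a pair $\varphi=(\varphi_+,\varphi_-)$ with $\varphi_\pm\in M_{n\times m}(W^\pm)$ and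
\[
\varphi_-\,g'=g\,\varphi_+ ;
\]
it acts by $(s_+,s_-)\mapsto(s_+\varphi_+,s_-\varphi_-)$. Since $g$ and $g'$ are invertible, $\varphi_-=0$ if and only if $\varphi_+=0$.

For $q\in\mathbb Q$ let $\mathcal L_q=E_{\chi_q}$; we call $q$ its degree. A morphism $\mathcal L_q\to\mathcal L_{q'}$ is determined by $\varphi_+=\chi_{q'-q}\varphi_-$, and the two conditions $\varphi_\pm\in W^\pm$ say exactly that $\operatorname{spec}\varphi_+\subset[0,q'-q]$. Hence
\begin{equation}\label{eq:hom}
\mathrm{Hom}(\mathcal L_q,\mathcal L_{q'})\ne0\iff q\le q'.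
\end{equation}
If $g'=h_-gh_+$, then $(h_+,h_-^{-1})$ is a nonzero morphism $E_g\to E_{g'}$, and symmetrically in the other direction. So \eqref{eq:hom} shows that $\mathcal L_q\cong\mathcal L_{q'}$ forces $q=q'$.

Let $\mathbb P^1_N$ be the ordinary projective line with coordinate $z_N$. The substitution $\rho_N\colon z_N^k\mapsto\chi_{k/N}$ identifies the Wiener algebra of $S^1_N$ with $\ell^1(N^{-1}\mathbb Z)\subset W$. If $E_N$ is a holomorphic $\mathrm{GL}_n$-bundle on $\mathbb P^1_N$ with Wiener clutching cocycle $g_N$, its \emph{pullback} $\pi_N^*E_N$ is the bundle with cocycle $\rho_N(g_N)=g_N\circ\pi_N$. For example, $\mathcal L_{k/N}=\pi_N^*\mathcal O(k)$. Cocycles with spectrum in some $N^{-1}\mathbb Z$, and their bundles, are called \emph{pro-algebraic}. We take two known results as given.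
\begin{itemize}
\item[(K1)] Every $d\in\mathrm{GL}_1(W)$ can be written $d=d_-\chi_qd_+$ with $d_\pm\in\mathrm{GL}_1(W^\pm)$ and $q\in\mathbb Q$. Moreover $\mathrm{Pic}(\mathbb CP^1_{\mathbb Q})\cong\mathbb Q$ via $q\mapsto\mathcal L_q$.
\item[(K2)] If $g\in\mathrm{GL}_n(W)$ has spectrum in $N^{-1}\mathbb Z$, equivalently $E_g=\pi_N^*E_N$ for a holomorphic $\mathrm{GL}_n$-bundle $E_N$ on $\mathbb P^1_N$, then $E_g\cong\mathcal L_{q_1}\oplus\dots\oplus\mathcal L_{q_n}$ with $q_1\ge\dots\ge q_n$ in $N^{-1}\mathbb Z$.
\end{itemize}

\subsection{The maximal-subbundle problem}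

Let $E=E_g$ have rank $2$. A morphism $\mathcal L_q\to E$ is a pair of rows $\varphi_\pm\in(W^\pm)^2$ with $\varphi_-g=\chi_q\varphi_+$, and
\[
S(E)=\{q\in\mathbb Q:\ \text{there is a nonzero morphism }\mathcal L_q\to E\}
\]
records the degrees of the line bundles that map into $E$. A nonzero morphism $\varphi\colon\mathcal L_q\to E$ is a \emph{sub-line-bundle with locally free quotient}, for short \emph{saturated}, if $\varphi_\pm$ are the first rows of matrices $h_\pm\in\mathrm{GL}_2(W^\pm)$. Then the first row of $h_-gh_+^{-1}$ is $\chi_q\varphi_+h_+^{-1}=\chi_q(1,0)$, so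
\[
h_-gh_+^{-1}=\begin{pmatrix}\chi_q&0\\c&d\end{pmatrix},\qquad d\in\mathrm{GL}_1(W),
\]
and the \emph{quotient} $E/\mathcal L_q$ along $\varphi$ is the line bundle $E_d$. Another choice $h'_\pm$ differs from $h_\pm$ by left factors $h'_\pm h_\pm^{-1}$ with first row $(1,0)$; these are lower triangular with a unit $e_\pm$ of $W^\pm$ in the lower right corner, and $d$ becomes $e_-de_+^{-1}$. So the quotient is well defined up to isomorphism, and by (K1) it is some $\mathcal L_{q'}$.

\begin{definition}\label{def:msp}
A rank-$2$ bundle $E$ has the \emph{maximal-subbundle property} if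
\begin{itemize}
\item[(M1)] $S(E)$ is nonempty and bounded above;
\item[(M2)] the supremum of $S(E)$ is attained, at $q_1=\max S(E)$;
\item[(M3)] some morphism $\mathcal L_{q_1}\to E$ is saturated and has quotient $\mathcal L_{q_2}$ with $q_1\ge q_2$.
\end{itemize}
\end{definition}

The problem, posed in \cite{Verjovsky}, is to prove or disprove that $E_g$ has the maximal-subbundle property for every $g\in\mathrm{GL}_2(W)$, not necessarily pro-algebraic.

The set $S(E)$ and the property depend only on the isomorphism class of $E$. Indeed, if $g'=k_-gk_+$, then $\varphi\mapsto(\varphi_+k_+,\varphi_-k_-^{-1})$ is a linear bijection from $\mathrm{Hom}(\mathcal L_q,E_g)$ to $\mathrm{Hom}(\mathcal L_q,E_{g'})$. If $h_\pm$ complete $\varphi_\pm$, then $h_+k_+$ and $h_-k_-^{-1}$ complete the new rows, and $(h_-k_-^{-1})g'(h_+k_+)^{-1}=h_-gh_+^{-1}$, so the quotient is unchanged.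

The simplest bundles have the property.

\begin{lemma}\label{lem:split}
If $E\cong\mathcal L_{q_1}\oplus\mathcal L_{q_2}$ with $q_1\ge q_2$, then $S(E)=\{q\in\mathbb Q:q\le q_1\}$, and $E$ has the maximal-subbundle property with quotient $\mathcal L_{q_2}$.
\end{lemma}

\begin{proof}
We may take $g=\operatorname{diag}(\chi_{q_1},\chi_{q_2})$. The equation $\varphi_-g=\chi_q\varphi_+$ says that the $i$-th entries of $\varphi_\pm$ form a morphism $\mathcal L_q\to\mathcal L_{q_i}$ for $i=1,2$. By \eqref{eq:hom} a nonzero solution exists if and only if $q\le q_1$. For $q=q_1$ the rows $\varphi_\pm=(1,0)$ are the first rows of $h_\pm=I$, and the quotient is $\mathcal L_{q_2}$.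
\end{proof}

By (K2), every pro-algebraic bundle of rank $2$ therefore has the property, and every cocycle is a limit of pro-algebraic ones, namely of its finite truncations. This suggests a positive answer. To see what may be lost in the limit, we note a necessary condition for saturation.

\begin{lemma}\label{lem:const}
If $\varphi\colon\mathcal L_q\to E$ is saturated, then $0\in\operatorname{spec}\varphi_+$.
\end{lemma}

\begin{proof}
For $f,h\in W^+$ the only nonzero term in $\widehat{fh}(0)=\sum_r\hat f(r)\hat h(-r)$ can be the one with $r=0$. So $\varepsilon\colon W^+\to\mathbb C$, $f\mapsto\hat f(0)$, is a unital algebra homomorphism, and $h_+\in\mathrm{GL}_2(W^+)$ gives $\varepsilon(h_+)\in\mathrm{GL}_2(\mathbb C)$. The first row $\varepsilon(\varphi_+)$ of this matrix is not zero.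
\end{proof}

Suppose for a moment that all frequencies and degrees are integers. Then (M2) follows from (M1), because a nonempty set of integers that is bounded above has a maximum. The condition of Lemma~\ref{lem:const} also comes for free in the maximal degree: if $0\notin\operatorname{spec}\varphi_+$, then $\varphi_+=\chi_1\psi_+$ with $\psi_+$ still of nonnegative spectrum, and $\varphi_-g=\chi_{q+1}\psi_+$ is a nonzero morphism of larger degree. Over $\mathbb Q$ both arguments break down. A bounded set of rationals need not have a maximum, and a row with spectrum in $(0,\infty)$ need not be divisible by any $\chi_\tau$ with $\tau>0$. Both failures occur.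

\subsection{Results}

\begin{theorem}\label{thm:family}
Let $m,a\in\mathbb Q$ with $a>0$, let $0\ne b\in\ell^1(\mathbb Q\cap[0,a))$, let $\alpha=\inf\operatorname{spec}b\in[0,a)$, and let
\[
g_{m,a,b}=\chi_m\begin{pmatrix}\chi_a&b\\0&\chi_{-a}\end{pmatrix},\qquad E=E_{g_{m,a,b}}.
\]
\begin{itemize}
\item[(1)] $S(E)=\{q\in\mathbb Q:q\le m+\alpha\}$.
\item[(2)] If $\alpha\in\operatorname{spec}b$, then $E\cong\mathcal L_{m+\alpha}\oplus\mathcal L_{m-\alpha}$, and $E$ has the maximal-subbundle property.
\item[(3)] If $\alpha\notin\operatorname{spec}b$, then $E$ does not have the maximal-subbundle property. If $\alpha\notin\mathbb Q$, then $S(E)$ has no maximum. If $\alpha\in\mathbb Q$, then $\max S(E)=m+\alpha$ and $\mathrm{Hom}(\mathcal L_{m+\alpha},E)$ is one-dimensional, but no nonzero element of it is saturated.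
\end{itemize}
\end{theorem}

\begin{corollary}\label{cor:counter}
Not every rank-$2$ bundle on $\mathbb CP^1_{\mathbb Q}$ has the maximal-subbundle property. Let $\alpha=\sqrt2-1$ and $s_k=10^{-k}(\lfloor10^k\alpha\rfloor+1)$, and put
\[
g=\begin{pmatrix}\chi_1&b\\0&\chi_{-1}\end{pmatrix}.
\]
For $b=\sum_{k\ge1}2^{-k}\chi_{s_k}$ we have $S(E_g)=\{q\in\mathbb Q:q<\sqrt2-1\}$, which has no maximum. For $b=\sum_{k\ge1}2^{-k}\chi_{1/(k+1)}$ we have $\max S(E_g)=0$, attained by a morphism that is unique up to a scalar and is not saturated.
\end{corollary}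

\begin{proof}
The number $s_k$ is the least multiple of $10^{-k}$ greater than $\alpha$. Hence $0<s_k-\alpha\le10^{-k}$, and the sequence is nonincreasing with $s_1=\frac12$. All coefficients are positive, so no frequency cancels: in the first case $\operatorname{spec}b=\{s_k\}\subset(\alpha,\frac12]$ has irrational infimum $\alpha$, and in the second case $\operatorname{spec}b=\{\frac1{k+1}\}$ has infimum $0\notin\operatorname{spec}b$. Apply Theorem~\ref{thm:family} with $m=0$ and $a=1$.
\end{proof}

The next theorem says what remains true for every bundle.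

\begin{theorem}\label{thm:general}
For every $g\in\mathrm{GL}_2(W)$ and $E=E_g$, the set $S(E)$ is nonempty, downward closed in $\mathbb Q$, and bounded above. Moreover, the following are equivalent:
\begin{itemize}
\item[(1)] $E$ has the maximal-subbundle property;
\item[(2)] some morphism $\mathcal L_{q_1}\to E$ is saturated with quotient $\mathcal L_{q_2}$, where $q_1\ge q_2$;
\item[(3)] $E\cong\mathcal L_{q_1}\oplus\mathcal L_{q_2}$ for some $q_1\ge q_2$ in $\mathbb Q$;
\item[(4)] $E\cong\pi_N^*E_N$ for some $N$ and some $E_N$ on $\mathbb P^1_N$.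
\end{itemize}
In that case $q_1=\max S(E)$, and the pair $(q_1,q_2)$ is unique.
\end{theorem}

Thus the property holds exactly for the bundles isomorphic to pro-algebraic ones, and the bundles of Theorem~\ref{thm:family}(3) are not direct sums of line bundles. The last theorem measures how many counterexamples there are.

\begin{theorem}\label{thm:size}
In $G=\mathrm{GL}_2(W)$, an open subset of the Banach algebra $M_2(W)$, let $X$ be the set of $g$ for which $E_g$ does not have the maximal-subbundle property, let $B=\{g:E_g\cong\mathcal L_q\oplus\mathcal L_q\text{ for some }q\}$, and let $F=G\setminus B$. Then $B$ is open and dense in $G$, the closure of $X$ in $G$ is $F$, and $X$ is residual in $F$. In particular, every cocycle of $\mathcal L_{q_1}\oplus\mathcal L_{q_2}$ with $q_1>q_2$ is a limit of counterexamples.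
\end{theorem}

Theorem~\ref{thm:family} uses neither (K1) nor (K2). The proof of Theorem~\ref{thm:general} uses (K1) to bound $S(E)$ and (K2) for the implication $(4)\Rightarrow(3)$, and (K2) is used once more for the density of $B$.

\section{Extensions of line bundles}\label{sec:ext}

A saturated morphism brings the cocycle into triangular form. We first determine when the off-diagonal entry can be removed; the cases in which it cannot lead to the family $g_{m,a,b}$.

\begin{lemma}\label{lem:tri}
Let $c\in W$, let $d\in\mathrm{GL}_1(W)$ with $E_d\cong\mathcal L_{q_2}$, and let $q_1\ge q_2$. Then the cocycle $\begin{pmatrix}\chi_{q_1}&0\\c&d\end{pmatrix}$ defines a bundle isomorphic to $\mathcal L_{q_1}\oplus\mathcal L_{q_2}$.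
\end{lemma}

\begin{proof}
Write $d=d_-\chi_{q_2}d_+$ with $d_\pm\in\mathrm{GL}_1(W^\pm)$. Multiplying by $\operatorname{diag}(1,d_-^{-1})$ on the left and by $\operatorname{diag}(1,d_+^{-1})$ on the right replaces $d$ by $\chi_{q_2}$ and $c$ by $d_-^{-1}c$, so we may assume $d=\chi_{q_2}$. For $x_\pm\in W^\pm$,
\begin{equation}\label{eq:unip}
\begin{pmatrix}1&0\\-x_-&1\end{pmatrix}\begin{pmatrix}\chi_{q_1}&0\\c&\chi_{q_2}\end{pmatrix}\begin{pmatrix}1&0\\-x_+&1\end{pmatrix}=\begin{pmatrix}\chi_{q_1}&0\\c-x_-\chi_{q_1}-\chi_{q_2}x_+&\chi_{q_2}\end{pmatrix}.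
\end{equation}
Take $x_-=\chi_{-q_1}P_{(-\infty,q_1]}c\in W^-$ and $x_+=\chi_{-q_2}P_{(q_1,\infty)}c$. The spectrum of $x_+$ lies in $(q_1-q_2,\infty)$, so $x_+\in W^+$ because $q_1\ge q_2$. The off-diagonal entry in \eqref{eq:unip} vanishes.
\end{proof}

In \eqref{eq:unip} the term $x_-\chi_{q_1}$ removes the frequencies of $c$ in $(-\infty,q_1]$, and $\chi_{q_2}x_+$ removes those in $[q_2,\infty)$. If $q_1<q_2$, the window $(q_1,q_2)$ is out of reach. This is the situation of Theorem~\ref{thm:family}. With $m=0$ and $h_\pm=\begin{pmatrix}0&1\\1&0\end{pmatrix}$,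
\[
h_-\,g_{0,a,b}\,h_+^{-1}=\begin{pmatrix}\chi_{-a}&0\\b&\chi_a\end{pmatrix},
\]
so $E$ contains $\mathcal L_{-a}$ with quotient $\mathcal L_a$, the window is $(-a,a)$, and the theorem treats those $b$ whose frequencies lie in its upper half $[0,a)$. In particular, by Theorem~\ref{thm:family}(3) and Lemma~\ref{lem:split}, Lemma~\ref{lem:tri} fails without the hypothesis $q_1\ge q_2$.

For $g=g_{0,a,b}$, $\varphi_-=(v,w)$ and $\varphi_+=(v',w')$, the equation $\varphi_-g=\chi_q\varphi_+$ reads
\begin{equation}\label{eq:mor}
v\chi_a=\chi_qv',\qquad vb+w\chi_{-a}=\chi_qw'.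
\end{equation}
One solution is visible at once, the first row of $g$ divided by $\chi_q$:
\begin{equation}\label{eq:row}
\varphi_-=(1,0),\qquad\varphi_+=(\chi_{a-q},\chi_{-q}b).
\end{equation}
It is a morphism as long as $q\le a$ and $\operatorname{spec}b\subset[q,\infty)$.

\begin{example}[one frequency]\label{ex:one}
Let $b=\lambda\chi_s$ with $\lambda\in\mathbb C\setminus\{0\}$ and $0\le s<a$. The morphism \eqref{eq:row} shows $s\in S(E)$. Let $q>s$ and consider a solution of \eqref{eq:mor}. The first equation gives $\operatorname{spec}v\subset[q-a,0]$. In the second equation the three terms have spectra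
\[
\operatorname{spec}(w\chi_{-a})\subset(-\infty,-a],\qquad \operatorname{spec}(vb)\subset[q-a+s,\,s],\qquad\operatorname{spec}(\chi_qw')\subset[q,\infty).
\]
These sets are pairwise disjoint, because $q-a+s>-a$ and $s<q$. So all three terms vanish, $v=w=0$, and $\max S(E)=s$. For $q=s$ the row $\varphi_+=(\chi_{a-s},\lambda)$ can be completed to a matrix of determinant $1$, and
\[
\begin{pmatrix}1&0\\-\lambda^{-1}\chi_{-a-s}&1\end{pmatrix}\begin{pmatrix}\chi_a&\lambda\chi_s\\0&\chi_{-a}\end{pmatrix}\begin{pmatrix}\chi_{a-s}&\lambda\\-\lambda^{-1}&0\end{pmatrix}^{-1}=\begin{pmatrix}\chi_s&0\\0&\chi_{-s}\end{pmatrix},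
\]
since the inverse is $\begin{pmatrix}0&-\lambda\\\lambda^{-1}&\chi_{a-s}\end{pmatrix}$ and the product of the last two factors is $\begin{pmatrix}\chi_s&0\\\lambda^{-1}\chi_{-a}&\chi_{-s}\end{pmatrix}$. Thus $E\cong\mathcal L_s\oplus\mathcal L_{-s}$, however small $\lambda$ is, whereas $\lambda=0$ gives $\mathcal L_a\oplus\mathcal L_{-a}$.
\end{example}

The completion step works in general. Let $0\le s<a$ be rational, $b=\chi_su$ with $u\in W^+$, and $c=a-s$, so that \eqref{eq:row} with $q=s$ has $\varphi_+=(\chi_c,u)$. Suppose $p,y\in W^+$ satisfy $up+\chi_cy=1$. Then $h_+=\begin{pmatrix}\chi_c&u\\-p&y\end{pmatrix}$ has determinant $1$, its inverse is $\begin{pmatrix}y&-u\\p&\chi_c\end{pmatrix}$, and, since $\chi_a=\chi_s\chi_c$,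
\begin{equation}\label{eq:complete}
g_{0,a,b}\,h_+^{-1}=\begin{pmatrix}\chi_s(\chi_cy+up)&\chi_s(-\chi_cu+u\chi_c)\\\chi_{-a}p&\chi_{-a+c}\end{pmatrix}=\begin{pmatrix}\chi_s&0\\\chi_{-a}p&\chi_{-s}\end{pmatrix}.
\end{equation}
As $s\ge-s$, Lemma~\ref{lem:tri} gives $E\cong\mathcal L_s\oplus\mathcal L_{-s}$.

\begin{example}[two frequencies]\label{ex:two}
Let $b=\chi_s+\lambda\chi_{s+\sigma}$ with $0\le s<s+\sigma<a$, so $u=1+\lambda\chi_\sigma$. This $u$ need not be invertible: for $\lambda=-1$ it vanishes at the identity of $S^1_{\mathbb Q}$. But only an inverse modulo $\chi_c$ is needed, and a finite geometric sum provides one. For $n\sigma\ge c$ put $p=\sum_{j=0}^{n-1}(-\lambda\chi_\sigma)^j$ and $y=(-\lambda)^n\chi_{n\sigma-c}$. Then $up=1-(-\lambda)^n\chi_{n\sigma}=1-\chi_cy$, so $E\cong\mathcal L_s\oplus\mathcal L_{-s}$ for every $\lambda$.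
\end{example}

In both examples the lowest frequency of $b$ determines the bundle, whatever the sizes of the coefficients. Over $\mathbb Z$, or at a finite level, every nonzero $b$ with nonnegative spectrum has a lowest frequency. Over $\mathbb Q$ we may take infinitely many frequencies decreasing to a limit $\alpha$ that is not one of them. The morphisms \eqref{eq:row} still show that every rational $q\le\alpha$ lies in $S(E)$. Two things remain to be proved: that no other morphism exists in degree $q>\alpha$, and that none in degree $\alpha$ is saturated.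

\section{The triangular family}\label{sec:family}

\subsection{The lowest frequency of a product}

In Example~\ref{ex:one} the spectrum of $vb$ was a translate of the spectrum of $v$, so it lay below $q$. For general $b$ the product $vb$ may have frequencies on both sides of $q$, and we must exclude that all those below $q$ cancel. If $\operatorname{spec}f$ and $\operatorname{spec}h$ have least elements $r_0$ and $s_0$, then $fh$ has the coefficient $\hat f(r_0)\hat h(s_0)\ne0$ at $r_0+s_0$. If the infima are not attained there is no such leading coefficient, and we use instead the theorem of Titchmarsh and Lions \cite[Thm.~4.3.3]{Hormander}: for compactly supported distributions $\mu,\nu$, the convex hull of $\operatorname{supp}(\mu*\nu)$ is the sum of the convex hulls of $\operatorname{supp}\mu$ and $\operatorname{supp}\nu$.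

\begin{lemma}\label{lem:inf}
If $f,h\in W$ are nonzero and have bounded spectra, then $fh\ne0$ and
\[
\inf\operatorname{spec}(fh)=\inf\operatorname{spec}f+\inf\operatorname{spec}h .
\]
\end{lemma}

\begin{proof}
Let $\mu_f=\sum_r\hat f(r)\delta_r$, a finite complex measure on $\mathbb R$. It vanishes outside $\overline{\operatorname{spec}f}$. Each $r\in\operatorname{spec}f$ lies in its support as a distribution: if $\psi$ is a test function with $\psi(0)=1$, then $\int\psi(n(t-r))\,d\mu_f(t)\to\hat f(r)\ne0$ by dominated convergence. So $\operatorname{supp}\mu_f=\overline{\operatorname{spec}f}$, which is compact and nonempty, and the same holds for $h$. From $\delta_r*\delta_s=\delta_{r+s}$ and absolute convergence we get $\mu_f*\mu_h=\mu_{fh}$. By the theorem, the convex hull of $\overline{\operatorname{spec}(fh)}$ is the sum of two nonempty compact intervals. It is therefore nonempty, and its left endpoint is the sum of the left endpoints.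
\end{proof}

Without boundedness even $fh\ne0$ can fail: two nonzero smooth functions on $S^1_1$ with disjoint supports have absolutely convergent Fourier series and product zero. In our application boundedness comes from the first equation of \eqref{eq:mor}.

\begin{lemma}\label{lem:constraint}
Let $a,b,\alpha$ be as in Theorem~\ref{thm:family}, and let $q\in\mathbb Q$ satisfy either $q>\alpha$, or $q=\alpha\notin\operatorname{spec}b$. If $v,w\in W^-$ and $v',w'\in W^+$ solve \eqref{eq:mor}, then $w=0$ and $\operatorname{spec}v\subset[q-\alpha,0]$.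
\end{lemma}

\begin{proof}
From $v=\chi_{q-a}v'$ we get $\operatorname{spec}v\subset[q-a,0]$. We first separate the term $w\chi_{-a}$, whose spectrum lies in $(-\infty,-a]$, from the other two. Let $r\in\operatorname{spec}(vb)$, say $r=t+s$ with $t\ge q-a$ and $s\in\operatorname{spec}b$, so $s\ge\alpha\ge0$. If $q>\alpha$, then $q>0$ and $r\ge q-a>-a$. If $q=\alpha\notin\operatorname{spec}b$, then $s>\alpha\ge0$ and $r>q-a\ge-a$. In both cases $P_{(-\infty,-a]}(vb)=0$. Also $P_{(-\infty,-a]}(\chi_qw')=0$, because $q\ge0>-a$. Applying $P_{(-\infty,-a]}$ to the second equation of \eqref{eq:mor} leaves $w\chi_{-a}=0$, so $w=0$.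

Now $vb=\chi_qw'$ has spectrum in $[q,\infty)$. If $v=0$ there is nothing more to prove. If $v\ne0$, then $v$ and $b$ are nonzero with bounded spectra, and Lemma~\ref{lem:inf} gives $\inf\operatorname{spec}v=\inf\operatorname{spec}(vb)-\alpha\ge q-\alpha$.
\end{proof}

The condition $\alpha\notin\operatorname{spec}b$ cannot be dropped when $q=\alpha$: for $b=1$ and $q=0$, the choice $v=\chi_{-a}$, $v'=1$, $w=-1$, $w'=0$ solves \eqref{eq:mor}.

\subsection{Inverses modulo a character}

For part (2) of the theorem we must solve $up+\chi_cy=1$ for an arbitrary $u\in W^+$ with $\hat u(0)\ne0$. The finite geometric sum of Example~\ref{ex:two} needs the positive frequencies of $u$ to stay away from $0$, and the Neumann series needs the nonconstant part of $u$ to be small. In general neither holds, but $u$ is the sum of a finite part, to which the first device applies, and a small part, to which the second applies. Recall that in a unital Banach algebra, and in any closed unital subalgebra containing $z$, the element $1-z$ has the inverse $\sum_{j\ge0}z^j$ when $\|z\|<1$.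

\begin{lemma}\label{lem:bezout}
Let $u\in W^+$ with $\hat u(0)\ne0$, and let $0<c\in\mathbb Q$. There are $p,y\in W^+$ with $up+\chi_cy=1$.
\end{lemma}

\begin{proof}
Dividing $u$ by $\hat u(0)$, which only rescales $p$, we may write $u=1-z$ with $\operatorname{spec}z\subset(0,\infty)$. Let $z'$ be a finite truncation of $z$ with $\|z-z'\|<1$, and let $t=1-(z-z')$, a unit of $W^+$. Then $u=t-z'=t(1-\zeta)$ with $\zeta=t^{-1}z'$. Since $\operatorname{spec}z'$ is a finite subset of $(0,\infty)$, it lies in $[\tau,\infty)$ for some $\tau>0$, and then $\operatorname{spec}\zeta\subset[\tau,\infty)$ because $t^{-1}\in W^+$. Choose $n$ with $n\tau\ge c$. Then $y=\chi_{-c}\zeta^n$ lies in $W^+$, and $p=(1+\zeta+\dots+\zeta^{n-1})t^{-1}$ satisfies $up=1-\zeta^n=1-\chi_cy$.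
\end{proof}

The hypothesis $\hat u(0)\ne0$ is necessary: the constant term of $up+\chi_cy$ is $\hat u(0)\hat p(0)$.

\subsection{Proof of Theorem~\ref{thm:family}}

\begin{proof}[Proof of Theorem~\ref{thm:family}]
\emph{Reduction to $m=0$.} A pair $\varphi$ satisfies $\varphi_-g=\chi_q\varphi_+$ if and only if $\varphi_-(\chi_mg)=\chi_{q+m}\varphi_+$. Saturation is a condition on the rows $\varphi_\pm$ alone, and $h_-(\chi_mg)h_+^{-1}=\chi_m\,h_-gh_+^{-1}$. So multiplying the cocycle by $\chi_m$ shifts $S(E)$, the degrees of quotients and the degrees in a splitting by $m$, and changes nothing else. Let $m=0$ and $g=g_{0,a,b}$, which lies in $\mathrm{GL}_2(W)$ since $\det g=1$.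

\emph{Part (1).} If $q\le\alpha$, then $q<a$ and $\operatorname{spec}b\subset[q,\infty)$, so \eqref{eq:row} is a nonzero morphism $\mathcal L_q\to E$. If $q>\alpha$, the interval $[q-\alpha,0]$ is empty, so Lemma~\ref{lem:constraint} gives $v=w=0$ and hence $\varphi=0$.

\emph{Part (2).} Let $\alpha\in\operatorname{spec}b$; in particular $\alpha\in\mathbb Q$. Put $c=a-\alpha>0$ and $u=\chi_{-\alpha}b\in W^+$, so that $\hat u(0)=\hat b(\alpha)\ne0$. Lemma~\ref{lem:bezout} provides $p$ and $y$, and \eqref{eq:complete} with $s=\alpha$, followed by Lemma~\ref{lem:tri}, gives $E\cong\mathcal L_\alpha\oplus\mathcal L_{-\alpha}$. By Lemma~\ref{lem:split}, $E$ has the maximal-subbundle property. Concretely, \eqref{eq:complete} with $h_-=I$ shows that the morphism \eqref{eq:row} of degree $\alpha=\max S(E)$ is saturated with quotient $\mathcal L_{-\alpha}$.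

\emph{Part (3).} Let $\alpha\notin\operatorname{spec}b$. If $\alpha\notin\mathbb Q$, then $S(E)=\mathbb Q\cap(-\infty,\alpha)$ has no maximum, and (M2) fails. If $\alpha\in\mathbb Q$, then $\max S(E)=\alpha$. By Lemma~\ref{lem:constraint} with $q=\alpha$, every morphism $\mathcal L_\alpha\to E$ has $w=0$ and $\operatorname{spec}v\subset\{0\}$, so $\varphi_-=\lambda(1,0)$ with $\lambda\in\mathbb C$. Since $\varphi_+=\chi_{-\alpha}\varphi_-g$ is determined by $\varphi_-$, the space $\mathrm{Hom}(\mathcal L_\alpha,E)$ is spanned by
\[
\varphi_-=(1,0),\qquad\varphi_+=(\chi_{a-\alpha},\chi_{-\alpha}b).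
\]
The constant terms of the entries of $\varphi_+$ are $0$, because $a-\alpha>0$, and $\hat b(\alpha)=0$. By Lemma~\ref{lem:const} no nonzero multiple of $\varphi$ is saturated, and (M3) fails.
\end{proof}

\begin{remark}\label{rem:hyp}
Both ends of the interval $[0,a)$ matter for the formula in part (1). The bound $\alpha\ge0$ is what separates $w\chi_{-a}$ from $vb$ in Lemma~\ref{lem:constraint}, and it gives the order $\alpha\ge-\alpha$ needed for Lemma~\ref{lem:tri}. The matrix identity of Example~\ref{ex:one} remains a valid factorization for $b=\chi_s$ with $-a<s<0$, and there $\max S(E_{g_{0,a,b}})=-s>s$ by Lemma~\ref{lem:split}. For $b=\chi_s$ with $s>a$, the entry $b$ is removed by \eqref{eq:unip}, and $\max S(E_{g_{0,a,b}})=a<s$.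
\end{remark}

\section{The set $S(E)$ and the splitting criterion}\label{sec:general}

Rows carry the norm $\|(f_1,f_2)\|=\|f_1\|+\|f_2\|$, and matrices the norm $\|A\|=\max_i\sum_j\|A_{ij}\|$, the largest norm of a row. For a row $\psi$,
\[
\|\psi A\|\le\sum_i\|\psi_i\|\sum_j\|A_{ij}\|\le\|\psi\|\,\|A\|,
\]
and applying this to the rows of a matrix gives $\|A'A\|\le\|A'\|\,\|A\|$. So $M_2(W)$ is a Banach algebra with closed subalgebras $M_2(W^\pm)$, the projections $P_I$ have norm at most $1$ on rows and matrices, the group $G=\mathrm{GL}_2(W)$ is open, and inversion is continuous on $G$. Truncating the entries of $g\in G$ produces matrices with finite spectrum converging to $g$, and these lie in $G$ eventually. Hence the cocycles with finite spectrum are dense in $G$.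

An arbitrary cocycle has frequencies spread over all of $\mathbb Q$, so no comparison of spectra applies to it directly. It differs from a cocycle with finite spectrum by a factor close to the identity, and such a factor can be split into a negative and a positive part.

\begin{lemma}\label{lem:near}
If $x\in M_2(W)$ and $\|1-x\|<\frac12$, then $x=x_-x_+$ with $x_\pm\in\mathrm{GL}_2(W^\pm)$.
\end{lemma}

\begin{proof}
Put $a=1-x$. We look for $y=x_-^{-1}$ with $y-1$ of negative spectrum and $yx=y-ya$ of nonnegative spectrum. These two conditions say that $y$ is a fixed point of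
\[
T(y)=1+P_{(-\infty,0)}(ya).
\]
Since $\|T(y)-T(y')\|\le\|a\|\,\|y-y'\|$ and $\|a\|<1$, the map $T$ is a contraction of the complete space $M_2(W)$ and has a fixed point $y$, which lies in $M_2(W^-)$. From $\|y\|\le1+\|y\|\,\|a\|$ we get $\|y\|\le(1-\|a\|)^{-1}$, so $\|ya\|\le\|a\|/(1-\|a\|)<1$; this is where $\|a\|<\frac12$ is used. Hence $\|y-1\|\le\|ya\|<1$, and $y\in\mathrm{GL}_2(W^-)$ by the Neumann series. Moreover
\[
yx=y-ya=1-P_{[0,\infty)}(ya)=:x_+ ,
\]
and $\|P_{[0,\infty)}(ya)\|<1$ gives $x_+\in\mathrm{GL}_2(W^+)$. Put $x_-=y^{-1}$.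
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:general}]
\emph{Downward closed.} If $\varphi_-g=\chi_q\varphi_+$ and $q'\le q$, then $(\chi_{q'-q}\varphi_-)g=\chi_{q'}\varphi_+$, and $\chi_{q'-q}\varphi_-\in(W^-)^2$ is nonzero when $\varphi_-$ is.

\emph{Nonempty.} Choose $\tilde g\in G$ with finite spectrum so close to $g$ that $\|1-\tilde g^{-1}g\|<\frac12$. By Lemma~\ref{lem:near}, $g=\tilde gx_-x_+$. For a rational $M\ge\max\operatorname{spec}\tilde g$ we have $\tilde g=\chi_Mp$ with $p\in M_2(W^-)$, so
\[
g=\chi_Mfx_+,\qquad f=px_-\in M_2(W^-)\cap G .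
\]
The matrix $f$ is invertible over $W$ but possibly not over $W^-$, so it cannot simply be absorbed into a change of trivialization. Its adjugate, however, has entries in $W^-$ and reduces $f$ to the scalar $\det f\in\mathrm{GL}_1(W)$, which factors as $\det f=d_-\chi_rd_+$ by (K1). Put $\varphi_-=d_-^{-1}(1,0)\operatorname{adj}(f)\in(W^-)^2$. Then
\[
\varphi_-g=\chi_Md_-^{-1}(\det f)(1,0)x_+=\chi_{M+r}\,(d_+,0)x_+ ,
\]
and $(d_+,0)x_+\in(W^+)^2$ is nonzero because $d_+$ and $x_+$ are invertible. So $M+r\in S(E)$.

\emph{Bounded above.} Now we place the approximation on the other side. Choose $\tilde g\in G$ with finite spectrum and $\|1-g\tilde g^{-1}\|<\frac12$, so that $g=x_-x_+\tilde g$ by Lemma~\ref{lem:near}. For a rational $M$ with $-M\le\min\operatorname{spec}\tilde g$,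
\[
g=\chi_{-M}x_-f,\qquad f=x_+\chi_M\tilde g\in M_2(W^+)\cap G,
\]
and (K1) gives $\det f=d_-\chi_rd_+$. Let $\varphi\ne0$ with $\varphi_-g=\chi_q\varphi_+$. Multiplying on the right by $\operatorname{adj}(f)\in M_2(W^+)$ gives $\chi_{r-M}\,\varphi_-x_-d_-d_+=\chi_q\varphi_+\operatorname{adj}(f)$, that is,
\[
\varphi_-x_-d_-=\chi_{q+M-r}\,\varphi_+\operatorname{adj}(f)\,d_+^{-1}.
\]
The left side is nonzero with spectrum in $(-\infty,0]$, and the right side has spectrum in $[q+M-r,\infty)$. Hence $q\le r-M$, a bound that depends only on $g$.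

\emph{Equivalences.} The implication $(1)\Rightarrow(2)$ is contained in (M3). If (2) holds, then $h_-gh_+^{-1}$ has the triangular form of Lemma~\ref{lem:tri}, which gives (3) with the same $q_1,q_2$. The implication $(3)\Rightarrow(1)$ is Lemma~\ref{lem:split}. For $(3)\Rightarrow(4)$, write $q_i=k_i/N$ with a common denominator; then $\operatorname{diag}(\chi_{q_1},\chi_{q_2})=\rho_N(\operatorname{diag}(z_N^{k_1},z_N^{k_2}))$. The implication $(4)\Rightarrow(3)$ is (K2).

\emph{Uniqueness.} A pair $(q_1,q_2)$ as in (2) is also a pair as in (3), so it suffices to treat (3). Lemma~\ref{lem:split} gives $q_1=\max S(E)$. Taking determinants in $h_-gh_+=\operatorname{diag}(\chi_{q_1},\chi_{q_2})$ gives $E_{\det g}\cong\mathcal L_{q_1+q_2}$, and this determines $q_1+q_2$ because the bundles $\mathcal L_q$ are pairwise nonisomorphic.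
\end{proof}

\section{The set of counterexamples}\label{sec:size}

For rationals $q_1\ge q_2$ let
\[
\mathrm{Ty}(q_1,q_2)=\{g\in G:E_g\cong\mathcal L_{q_1}\oplus\mathcal L_{q_2}\},
\]
the cocycles of \emph{type} $(q_1,q_2)$. By Theorem~\ref{thm:general} these sets are pairwise disjoint and their union is $G\setminus X$. Since $B=\bigcup_q\mathrm{Ty}(q,q)$, we have
\begin{equation}\label{eq:FX}
X\subset F,\qquad F\setminus X=\bigcup_{q_1>q_2}\mathrm{Ty}(q_1,q_2).
\end{equation}
The proof of Theorem~\ref{thm:size} combines two facts about a split cocycle: the family of Theorem~\ref{thm:family} perturbs it in prescribed ways, and no small perturbation raises $\sup S$.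

\begin{lemma}\label{lem:perturb}
Let $g_0\in\mathrm{Ty}(q_1,q_2)$ with $q_1>q_2$, and put $m=\frac{q_1+q_2}2$ and $a=\frac{q_1-q_2}2>0$. Every neighborhood of $g_0$ contains
\begin{itemize}
\item[(a)] a cocycle of type $(m,m)$, which lies in $B$;
\item[(b)] for each rational $s$ with $0<s<a$, a cocycle of type $(m+s,m-s)$, which lies in $F\setminus X$;
\item[(c)] a cocycle in $X$.
\end{itemize}
\end{lemma}

\begin{proof}
Write $g_0=h_-^{-1}\chi_m\operatorname{diag}(\chi_a,\chi_{-a})h_+$ with $h_\pm\in\mathrm{GL}_2(W^\pm)$. For $0\ne b\in\ell^1(\mathbb Q\cap[0,a))$ and $\epsilon\ne0$, the cocycle $h_-^{-1}g_{m,a,\epsilon b}h_+$ defines a bundle isomorphic to $E_{g_{m,a,\epsilon b}}$, it converges to $g_0$ as $\epsilon\to0$, and $\operatorname{spec}(\epsilon b)=\operatorname{spec}b$. For (a) take $b=\chi_0$ and for (b) take $b=\chi_s$; Theorem~\ref{thm:family}(2) gives the type, and \eqref{eq:FX} gives the location in (b). For (c) take $b=\sum_{k\ge1}2^{-k}\chi_{a/(k+1)}$, for which $\inf\operatorname{spec}b=0\notin\operatorname{spec}b$, and apply Theorem~\ref{thm:family}(3).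
\end{proof}

\begin{lemma}[semicontinuity]\label{lem:semi}
If $g_0\in\mathrm{Ty}(q_1,q_2)$ with $q_1\ge q_2$, then $\sup S(E_g)\le q_1$ for all $g$ in a neighborhood of $g_0$.
\end{lemma}

\begin{proof}
Let $h_-g_0h_+^{-1}=D=\operatorname{diag}(\chi_{q_1},\chi_{q_2})$. For $g$ in a neighborhood of $g_0$ we have $h_-gh_+^{-1}=D+\delta$ with $\|\delta\|<1$, and $S(E_g)=S(E_{D+\delta})$. Let $q>q_1$ and $\varphi_-(D+\delta)=\chi_q\varphi_+$, that is,
\[
\chi_{-q}\varphi_-D+\chi_{-q}\varphi_-\delta=\varphi_+ .
\]
The entries of the row $\chi_{-q}\varphi_-D$ are those of $\varphi_-$ multiplied by $\chi_{q_i-q}$ with $q_i-q<0$, so this row has spectrum in $(-\infty,0)$ and norm $\|\varphi_-\|$. Applying $P_{(-\infty,0)}$, which kills $\varphi_+$, gives $\chi_{-q}\varphi_-D=-P_{(-\infty,0)}(\chi_{-q}\varphi_-\delta)$. Hence $\|\varphi_-\|\le\|\delta\|\,\|\varphi_-\|$, so $\varphi_-=0$ and $\varphi=0$. The neighborhood does not depend on $q$.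
\end{proof}

Recall that a subset of a topological space $F$ is \emph{nowhere dense} if every nonempty open set contains a nonempty open set disjoint from it, and \emph{residual} if its complement is a countable union of nowhere dense sets. In a Baire space residual sets are dense. A closed subset of an open subset of a complete metric space is completely metrizable, and therefore a Baire space.

\begin{proof}[Proof of Theorem~\ref{thm:size}]
\emph{$B$ is open.} Let $g_0=h_-^{-1}\chi_qh_+\in B$. For $g$ near $g_0$ we have $\|1-h_-gh_+^{-1}\chi_{-q}\|<\frac12$, so $h_-gh_+^{-1}\chi_{-q}=x_-x_+$ by Lemma~\ref{lem:near}. The scalar $\chi_q$ commutes with $x_+$, and therefore $g=(h_-^{-1}x_-)\chi_q(x_+h_+)\in B$. This commutation is what singles out the types $(q,q)$.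

\emph{$B$ is dense.} A cocycle with finite spectrum has its spectrum in some $N^{-1}\mathbb Z$, so by (K2) it has a type $(q_1,q_2)$. If $q_1=q_2$ it lies in $B$, and if $q_1>q_2$ it lies in the closure of $B$ by Lemma~\ref{lem:perturb}(a). Such cocycles are dense in $G$.

\emph{The closure of $X$ is $F$.} The set $F$ is closed in $G$ and contains $X$. By \eqref{eq:FX} and Lemma~\ref{lem:perturb}(c), every point of $F\setminus X$ is a limit of points of $X$. This also proves the last sentence of the theorem.

\emph{$X$ is residual in $F$.} The space $F$ is closed in the open subset $G$ of a Banach space, so it is a Baire space. By \eqref{eq:FX}, $F\setminus X$ is a union indexed by pairs of rationals, hence countable, and it suffices to show that each $\mathrm{Ty}(q_1,q_2)$ with $q_1>q_2$ is nowhere dense in $F$. Let $U\subset G$ be open with $U\cap F\ne\emptyset$. We need an open $V\subset U$ with $V\cap F\ne\emptyset$ and $V\cap\mathrm{Ty}(q_1,q_2)=\emptyset$. If $U$ does not meet $\mathrm{Ty}(q_1,q_2)$, take $V=U$. Otherwise we move away from the type $(q_1,q_2)$ without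 leaving $F$. The perturbation (a) of Lemma~\ref{lem:perturb} lands in $B$, and Lemma~\ref{lem:semi} does not apply at the points given by (c), so we use (b). With $m$ and $a$ as in that lemma and a rational $s\in(0,a)$, it gives $g'\in U\cap F$ of type $(m+s,m-s)$. By Lemma~\ref{lem:semi} there is an open $V\subset U$ containing $g'$ on which $\sup S(E_g)\le m+s<m+a=q_1$. Then $g'\in V\cap F$, and $V$ is disjoint from $\mathrm{Ty}(q_1,q_2)$, on which $\max S(E_g)=q_1$ by Lemma~\ref{lem:split}.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Hormander}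
H\"ormander, \emph{The Analysis of Linear Partial Differential Operators I}.

\bibitem{Verjovsky}
Alberto Verjovsky, \emph{Adelic Loop Groups and Perfectoid Analogies: Factorization and Holomorphic Bundles on the Adelic Projective Line}, arXiv:2607.10447 (2026).

\end{thebibliography}
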